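\title{Stefan singular foliations that are not induced by modules of vector fields}

\begin{abstract}
A singular foliation can be given by its leaves, in the sense of Stefan, or by an involutive, locally finitely generated module of vector fields, in the sense of Androulidakis and Skandalis. Every such module induces a Stefan singular foliation. We show that the converse fails: a foliation of the cylinder with four leaves (a circle, a spiral accumulating on it, and two open leaves) is induced by no module. The obstruction is a conflict between two rates of decay along the orbits of a return map. We determine which foliations in the family of this example are induced, for which sets of leaf dimensions every Stefan singular foliation is induced, and we show that every nonempty manifold of dimension at least two carries, near any given point, a germ of a Stefan singular foliation that is not induced.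
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $M$ is a smooth, Hausdorff, second countable manifold of dimension $n$. For an open set $U\subseteq M$ we write $\mathfrak X(U)$ for the smooth vector fields on $U$ and $\mathfrak X_c(U)$ for the compactly supported ones. An \emph{immersed submanifold} of $M$ is a subset $L$ with a manifold structure for which the inclusion $L\to M$ is an immersion.

\subsection{Two definitions}

A regular foliation can be described by its leaves or by the vector fields tangent to them, and the Frobenius theorem passes from one description to the other. When the dimension of the leaves is allowed to vary, each description gives its own definition.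

\begin{definition}\label{def:stefan}
A \emph{Stefan singular foliation} of $M$ is a partition $\mathcal F$ of $M$ into connected immersed submanifolds, the \emph{leaves}, with the following property. Let $x\in M$, let $L_x$ be the leaf through $x$ and $k=\dim L_x$. Then there is a chart $\varphi\colon U\to U_1\times U_2$ about $x$ with $\varphi(x)=(0,0)$, where $U_1\subseteq\mathbb R^k$ and $U_2\subseteq\mathbb R^{n-k}$ are open cubes centered at $0$, such that for every leaf $L$
\[
L\cap U=\varphi^{-1}(U_1\times \ell_L),\qquad \ell_L=\{w\in U_2:\varphi^{-1}(0,w)\in L\}.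
\]
We call $\varphi$ a \emph{Stefan chart} about $x$ and the sets $\varphi^{-1}(U_1\times\{w\})$ its \emph{slices}.
\end{definition}

The condition says that each slice lies in one leaf: near $x$ the partition does not change in the $k$ directions of $L_x$. For $k=0$ the slices are points and every chart is a Stefan chart. After rescaling coordinates, products of open intervals centered at $0$ serve as well as cubes.

\begin{definition}\label{def:as}
Let $\mathcal D$ be a $C^\infty(M)$-submodule of $\mathfrak X_c(M)$. For $U\subseteq M$ open, let $\mathcal D|_U$ be the $C^\infty(U)$-submodule of $\mathfrak X_c(U)$ generated by all $fX|_U$ with $f\in C_c^\infty(U)$ and $X\in\mathcal D$. Fields $Y^1,\dots,Y^m\in\mathfrak X(U)$, not necessarily compactly supported, \emph{generate} $\mathcal D|_U$ if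
\[
\mathcal D|_U=\Big\{\sum_{i=1}^m f_iY^i:\ f_1,\dots,f_m\in C_c^\infty(U)\Big\}.
\]
The module $\mathcal D$ is an \emph{Androulidakis--Skandalis singular foliation}, or \emph{AS foliation}, if it is involutive (closed under the Lie bracket) and locally finitely generated (every point has an open neighborhood $U$ such that $\mathcal D|_U$ is generated by finitely many fields).
\end{definition}

For an AS foliation $\mathcal D$ put $\Delta_x=\{X_x:X\in\mathcal D\}\subseteq T_xM$. An \emph{integral manifold} of $\Delta$ is a connected immersed submanifold $L$ with $T_xL=\Delta_x$ for all $x\in L$. By the theorem of Stefan and Sussmann, or alternatively by that of Hermann, $\Delta$ is integrable: its maximal integral manifolds, which are the orbits of the group generated by the flows of elements of $\mathcal D$, form a Stefan singular foliation of $M$. We say that $\mathcal D$ \emph{induces} a partition of $M$ into connected immersed submanifolds if the members of the partition are the maximal integral manifolds of $\Delta$, and we call the partition \emph{induced} if some AS foliation on $M$ induces it. The module carries more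 information than the partition: on $\mathbb R$, the modules generated by $y\,\partial_y$ and by $y^2\partial_y$ are different and both have the leaves $(-\infty,0)$, $\{0\}$, $(0,\infty)$. We take the following question from Miyamoto~\cite{Miyamoto}.

\medskip
\noindent\textbf{Question.} \emph{Is every Stefan singular foliation induced by some Androulidakis--Skandalis singular foliation?}

\subsection{First cases}\label{subsec:first}

The simplest cases suggest a positive answer. If all leaves have the same dimension, the compactly supported fields tangent to the leaves are generated, in a Stefan chart, by the coordinate fields along the slices. If $M=\mathbb R$, the leaves are open intervals and points; the points form a closed set $C$ and the intervals are the components of $\mathbb R\setminus C$. Every closed subset of a manifold is the zero set of a smooth nonnegative function $g$, and the module generated by $g\,\partial_y$ induces this partition.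

In general there is a canonical candidate, the module of all compactly supported fields tangent to all leaves. It is involutive and has the right values $\Delta_x=T_xL_x$ (Lemma~\ref{lem:slices}), but it need not be locally finitely generated. For $M=\mathbb R$ and $C=(-\infty,0]$ it consists of the fields $b\,\partial_y$ with $b=0$ on $C$. The germs at $0$ of these $b$ form a nonzero ideal $I$ in the local ring of germs of smooth functions, and $I=yI$, because $b/y$ is smooth and vanishes on $C$. By Nakayama's lemma a finitely generated ideal with $I=yI$ is zero. So one has to choose a smaller module, as we did with $g\,\partial_y$, and the question is whether such a choice is always possible. The difficulty is that choices made in different Stefan charts have to agree on overlaps.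

\subsection{Results}\label{subsec:results}

The answer to the question is no. The counterexamples are suspensions of foliations of the line. Let $h\colon\mathbb R\to\mathbb R$ be a diffeomorphism with
\[
h(0)=0,\qquad h'>0,\qquad |h(y)|<|y|\quad\text{for }y\neq0,
\]
so that $0<h'(0)\le1$, and let $C\subseteq\mathbb R$ be a closed set with $0\in C$ and $h(C)=C$. Let $\gamma(x,y)=(x-1,h(y))$ and let $\pi\colon\mathbb R^2\to M_h=\mathbb R^2/\langle\gamma\rangle$ be the quotient map. Let $\mathcal J$ consist of the singletons $\{c\}$, $c\in C$, and the connected components of $\mathbb R\setminus C$. We show in Section~\ref{sec:model} that $M_h$ is diffeomorphic to $S^1\times\mathbb R$ and that the sets $\pi(\mathbb R\times J)$, $J\in\mathcal J$, form a Stefan singular foliation $\mathcal F_{h,C}$ of $M_h$. The leaf $S=\pi(\mathbb R\times\{0\})$ is a circle.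

\begin{theorem}\label{thm:A}
If $h'(0)<1$, $C\neq\{0\}$ and $C\ne\mathbb R$, then $\mathcal F_{h,C}$ is not induced by any AS foliation. In particular this holds for $h(y)=y/2$ and $C=\{0\}\cup\{2^j:j\in\mathbb Z\}$.
\end{theorem}

The last example has four leaves: the circle $S$, the spiral $\pi(\mathbb R\times\{1\})$, and the open leaves $\pi(\mathbb R\times(1,2))$ and $\pi(\mathbb R\times(-\infty,0))$; see Figure~\ref{fig:cyl}. Each hypothesis of Theorem~\ref{thm:A} is needed.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=6,yscale=1.5]
\draw[dashed] (0,-0.7)--(0,2.2);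
\draw[dashed] (1,-0.7)--(1,2.2);
\draw[very thick] (0,0)--(1,0) node[right]{$S$};
\draw[domain=0.865:1] plot (\x,{4*exp(-0.6931*\x)});
\draw[domain=0:1] plot (\x,{2*exp(-0.6931*\x)});
\draw[domain=0:1] plot (\x,{exp(-0.6931*\x)});
\draw[domain=0:1] plot (\x,{0.5*exp(-0.6931*\x)});
\draw[domain=0:1] plot (\x,{0.25*exp(-0.6931*\x)});
\draw[domain=0:1] plot (\x,{0.125*exp(-0.6931*\x)});
\node[left] at (0,2) {$z=2$};
\node[left] at (0,1) {$z=1$};
\node[left] at (0,0.5) {$z=\frac12$};
\node at (0.5,1.05) {\small open leaf};
\node at (0.5,-0.4) {\small open leaf};
\node[below] at (0,-0.7) {$x=0$};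
\node[below] at (1,-0.7) {$x=1$};
\end{tikzpicture}
\caption{A Stefan singular foliation of the cylinder $\mathbb R/\mathbb Z\times\mathbb R$, with coordinates $(x,z)$, that no AS foliation induces. The dashed sides are glued horizontally. The leaves are the circle $S=\{z=0\}$, the spiral formed by the arcs $z=2^{j-x}$ ($j\in\mathbb Z$), the rest of the half-cylinder $z>0$, and the half-cylinder $z<0$. This is $\mathcal F_{h,C}$ for $h(y)=y/2$ and $C=\{0\}\cup\{2^j:j\in\mathbb Z\}$, with $z=2^{-x}y$.}\label{fig:cyl}
\end{figure}

\begin{theorem}\label{thm:B}
The foliation $\mathcal F_{h,C}$ is induced by an AS foliation if and only if $h'(0)=1$ or $C=\{0\}$ or $C=\mathbb R$.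
\end{theorem}

The examples have leaves of dimensions one and two. The next theorem shows that two different positive dimensions are exactly what a counterexample needs.

\begin{theorem}\label{thm:C}
Let $n\ge0$ and $A\subseteq\{0,\dots,n\}$. Every Stefan singular foliation of every $n$-manifold all of whose leaf dimensions lie in $A$ is induced by an AS foliation if and only if $A$ contains at most one positive integer.
\end{theorem}

For a partition $\mathcal F$ of $M$ into connected immersed submanifolds and an open set $W\subseteq M$, let $\mathcal F|_W$ be the partition of $W$ into the connected components of the open subsets $L\cap W$ of the manifolds $L\in\mathcal F$. Every point of $M_h$ has a neighborhood $W$ such that $\mathcal F_{h,C}|_W$ is induced (Example~\ref{ex:local}); the obstruction in Theorem~\ref{thm:A} appears only after one turn around $S$. There are also local obstructions.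

\begin{theorem}\label{thm:D}
Let $M\neq\emptyset$ be an $n$-manifold. Every Stefan singular foliation of $M$ is induced by an AS foliation if and only if $n\le1$. If $n\geq2$ and $p\in M$, there is a Stefan singular foliation $\mathcal F$ of $M$ such that for no open neighborhood $W$ of $p$ is $\mathcal F|_W$ induced by an AS foliation.
\end{theorem}

Section~\ref{sec:prelim} collects general facts on modules and their leaves. Section~\ref{sec:model} studies $\mathcal F_{h,C}$ and shows the obstruction by hand for modules with a single transverse generator. Section~\ref{sec:obstruction} proves Theorem~\ref{thm:A}, and Sections~\ref{sec:tangent}, \ref{sec:dims} and~\ref{sec:germs} prove Theorems~\ref{thm:B}, \ref{thm:C} and~\ref{thm:D}.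

\section{Modules, tangent spaces and leaves}\label{sec:prelim}

We use cutoff functions in two forms. If $K\subseteq U$ with $K$ compact and $U$ open, there is $\chi\in C_c^\infty(U)$ equal to $1$ near $K$. If a compact set $K$ is covered by open sets $U_1,\dots,U_s$, there are $\rho_\alpha\in C_c^\infty(U_\alpha)$ with $\sum_\alpha\rho_\alpha=1$ near $K$. Compactly supported functions and fields on an open set are extended by $0$ without comment. We also use the easy case of Sard's theorem: a smooth map from a second countable manifold of dimension $l$ to a manifold of dimension greater than $l$ has image of measure zero. It applies to leaves. A connected immersed submanifold $L$ is Hausdorff because the inclusion is continuous and injective, and it is second countable because a Riemannian metric of $M$ pulls back to $L$ and a connected Riemannian manifold is second countable.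

\begin{lemma}\label{lem:restrict}
Let $\mathcal D\subseteq\mathfrak X_c(M)$ be a $C^\infty(M)$-submodule and $U'\subseteq U\subseteq M$ open.
\begin{enumerate}
\item[(a)] $\mathcal D|_U=\{Z\in\mathcal D:\operatorname{supp}Z\subseteq U\}$.
\item[(b)] If $Y^1,\dots,Y^m$ generate $\mathcal D|_U$, then their restrictions generate $\mathcal D|_{U'}$.
\item[(c)] If $\mathcal D$ is an AS foliation on $M$, then $\mathcal D|_U$ is an AS foliation on $U$ with the same spaces $\Delta_x$, $x\in U$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) An element of $\mathcal D|_U$ is a finite sum $\sum f_iX_i$ with $f_i\in C_c^\infty(U)$ and $X_i\in\mathcal D$, so it lies in $\mathcal D$ and has support in $U$. Conversely, if $Z\in\mathcal D$ has support in $U$, then $Z=\chi Z$ for $\chi\in C_c^\infty(U)$ equal to $1$ on $\operatorname{supp}Z$.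

(b) If $f_i\in C_c^\infty(U')$, then $\sum f_iY^i$ lies in $\mathcal D|_U$ and has support in $U'$, so it lies in $\mathcal D|_{U'}$ by (a). If $Z\in\mathcal D|_{U'}$, then $Z\in\mathcal D|_U$ by (a), say $Z=\sum f_iY^i$, and $Z=\sum\chi f_iY^i$ for $\chi\in C_c^\infty(U')$ equal to $1$ on $\operatorname{supp}Z$.

(c) By (a), $\mathcal D|_U$ is involutive and $(\mathcal D|_U)|_{U'}=\mathcal D|_{U'}$ for all open $U'\subseteq U$. By (b), every $x\in U$ has a neighborhood $U'\subseteq U$ over which there are finitely many generators. For $X\in\mathcal D$ and $\chi\in C_c^\infty(U)$ with $\chi(x)=1$, the field $\chi X\in\mathcal D|_U$ has the value $X_x$ at $x$.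
\end{proof}

Whether a module induces a given partition can be read off from tangent spaces.

\begin{lemma}\label{lem:tangent}
Let $\mathcal D$ be an AS foliation on $M$ and $\mathcal P$ a partition of $M$ into connected immersed submanifolds, with $L_x$ the member through $x$. Then $\mathcal D$ induces $\mathcal P$ if and only if $T_xL_x=\Delta_x$ for all $x\in M$.
\end{lemma}

\begin{proof}
If $\mathcal D$ induces $\mathcal P$, the members of $\mathcal P$ are integral manifolds. Conversely, assume $T_xL_x=\Delta_x$ for all $x$. Each $X\in\mathcal D$ is tangent to each $L\in\mathcal P$ and so restricts to a smooth vector field on $L$. Let $\sigma\colon\mathbb R\to M$ be an integral curve of $X$ and $\sigma(s_0)\in L$. The integral curve of $X|_L$ in $L$ through $\sigma(s_0)$ is also an integral curve of $X$, so it agrees with $\sigma$ near $s_0$. Hence the sets $\sigma^{-1}(L)$, $L\in\mathcal P$, are open. They partition $\mathbb R$, so $\sigma$ stays in one $L$ and is an integral curve of $X|_L$. Therefore each orbit lies in one member of $\mathcal P$, and the flow $\phi^X$ restricts to a smooth flow on each member.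

Let $z\in L$ and choose $X_1,\dots,X_l\in\mathcal D$ whose values at $z$ form a basis of $T_zL$. The map $\Psi(s_1,\dots,s_l)=\phi^{X_1}_{s_1}\circ\dots\circ\phi^{X_l}_{s_l}(z)$ is smooth from $\mathbb R^l$ to $L$, its differential at $0$ is invertible, and its image lies in the orbit of $z$. So the orbits contained in $L$ are open in $L$, and since $L$ is connected it is a single orbit $O$. The same argument applies to the partition into maximal integral manifolds, so $\Psi$ is a local diffeomorphism at $0$ both into $L$ and into $O$. Hence the two manifold structures agree.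
\end{proof}

\begin{remark}\label{rem:sets}
One could call $\mathcal F$ induced by $\mathcal D$ as soon as leaves and orbits agree as sets. For embedded leaves this is the same notion. If an orbit $O$ equals an embedded submanifold $L$ as a set, the identity $O\to L$ is a smooth bijective immersion, so $\dim O=\dim L$ by Sard's theorem and the map is a diffeomorphism. All leaves of the counterexamples in this paper are embedded.
\end{remark}

The next lemma lets us pass from a complicated foliation to a simpler one contained in it. For a partition $\mathcal F$ of a manifold $N$ and a nonempty manifold $Q$, let $\mathcal F^Q$ be the partition of $N\times Q$ into the sets $L\times\{s\}$ with $L\in\mathcal F$ and $s\in Q$.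

\begin{lemma}\label{lem:sub}
\begin{enumerate}
\item[(a)] If a partition $\mathcal F$ of $M$ into connected immersed submanifolds is induced and $U\subseteq M$ is open, then $\mathcal F|_U$ is induced.
\item[(b)] Let $\mathcal F$ be a Stefan singular foliation of $N$. Then $\mathcal F^Q$ is a Stefan singular foliation of $N\times Q$, and if $\mathcal F^Q$ is induced, so is $\mathcal F$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The members of $\mathcal F|_U$ are open in those of $\mathcal F$ and so have the same tangent spaces. Apply Lemma~\ref{lem:restrict}(c) and Lemma~\ref{lem:tangent}.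

(b) If $\varphi\colon U\to U_1\times U_2$ is a Stefan chart of $\mathcal F$ about $x$ and $\psi\colon V\to U_3$ is a chart of $Q$ about $s$ onto a cube, then $\varphi\times\psi$ maps $U\times V$ onto $U_1\times(U_2\times U_3)$, and its slices lie in leaves of $\mathcal F^Q$.

Let $\mathcal D$ induce $\mathcal F^Q$. Fix $s_0\in Q$, identify $N$ with the closed submanifold $N\times\{s_0\}$, and let $\mathrm{pr}\colon N\times Q\to N$ be the projection. Elements of $\mathcal D$ are tangent to the leaves, hence to $N$, so $\mathcal D_0=\{Z|_N:Z\in\mathcal D\}$ is a subset of $\mathfrak X_c(N)$ closed under brackets. It is a $C^\infty(N)$-module because $f\,Z|_N=((f\circ\mathrm{pr})Z)|_N$. Let $Y^1,\dots,Y^m$ generate $\mathcal D|_U$ and put $U_0=U\cap N$. The $Y^i$ are tangent to $N$ along $U_0$, since $\chi Y^i\in\mathcal D$ for all $\chi\in C_c^\infty(U)$. Every $f\in C_c^\infty(U_0)$ extends to $\tilde f=\chi\cdot(f\circ\mathrm{pr})\in C_c^\infty(U)$, where $\chi\in C_c^\infty(U)$ equals $1$ on $\operatorname{supp}f$. We claim that the $Y^i|_{U_0}$ generate $\mathcal D_0|_{U_0}$. If $f_i\in C_c^\infty(U_0)$, then $\sum f_iY^i|_{U_0}$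 is the restriction of $\sum\tilde f_iY^i\in\mathcal D$ and has support in $U_0$, so it lies in $\mathcal D_0|_{U_0}$ by Lemma~\ref{lem:restrict}(a). If $f\in C_c^\infty(U_0)$ and $Z\in\mathcal D$, then $\tilde fZ=\sum g_iY^i$ with $g_i\in C_c^\infty(U)$, and restriction gives $fZ|_N=\sum g_i|_{U_0}Y^i|_{U_0}$ with $g_i|_{U_0}\in C_c^\infty(U_0)$. So $\mathcal D_0$ is an AS foliation on $N$, its values at $x$ form $\Delta_{(x,s_0)}=T_xL_x$, and Lemma~\ref{lem:tangent} applies.
\end{proof}

Finally, local generators can be patched to finitely many generators near a compact set. This is the form in which finite generation enters the proof of Theorem~\ref{thm:A}.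

\begin{lemma}\label{lem:compact}
Let $\mathcal D$ be an AS foliation on $M$ and $\Sigma\subseteq M$ compact. There are $Z_1,\dots,Z_m\in\mathcal D$ and an open set $V\supseteq\Sigma$ such that every $Z\in\mathcal D$ satisfies $Z=\sum_if_iZ_i$ on $V$ for some $f_i\in C^\infty(M)$.
\end{lemma}

\begin{proof}
Cover $\Sigma$ by finitely many open sets $U_\alpha$ with finitely many generators $Y^i_\alpha$ of $\mathcal D|_{U_\alpha}$. Choose $\rho_\alpha\in C_c^\infty(U_\alpha)$ with $\sum_\alpha\rho_\alpha=1$ on an open set $V\supseteq\Sigma$, and $\chi_\alpha\in C_c^\infty(U_\alpha)$ equal to $1$ on $\operatorname{supp}\rho_\alpha$. The fields $\chi_\alpha Y_\alpha^i$ lie in $\mathcal D$ by Lemma~\ref{lem:restrict}(a); call them $Z_1,\dots,Z_m$. For $Z\in\mathcal D$ we have $\rho_\alpha Z=\sum_if_{\alpha i}Y^i_\alpha$ with $f_{\alpha i}\in C_c^\infty(U_\alpha)$, and multiplying by $\chi_\alpha$ gives $\rho_\alpha Z=\sum_if_{\alpha i}\,\chi_\alpha Y^i_\alpha$. Sum over $\alpha$.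
\end{proof}

\section{The foliations $\mathcal F_{h,C}$ and modules with one transverse generator}\label{sec:model}

\subsection{The suspension}

Let $h$, $C$, $\gamma$, $\pi$, $\mathcal J$ be as in Section~\ref{subsec:results}. Since $h$ is increasing and fixes $0$, it preserves signs. For $y\neq0$ the sequence $|h^j(y)|$, $j\in\mathbb Z$, is strictly decreasing, and a finite limit of $h^j(y)$ at either end is a fixed point of $h$, hence $0$. Therefore
\begin{equation}\label{eq:orbits}
h^j(y)\to0\quad(j\to+\infty),\qquad |h^{j}(y)|\to\infty\quad(j\to-\infty)\qquad\text{for }y\neq0 .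
\end{equation}

To identify $M_h$, take smooth $\theta\colon[0,1]\to[0,1]$ equal to $0$ near $0$ and to $1$ near $1$, put $H_x=(1-\theta(x))\,\mathrm{id}+\theta(x)h$ for $x\in[0,1]$, and extend by $H_{x+j}=H_x\circ h^j$. Each $H_x$ has positive derivative and is unbounded in both directions, so it is a diffeomorphism of $\mathbb R$, and $H_{x-1}\circ h=H_x$. Thus $(x,y)\mapsto(x,H_x(y))$ is a diffeomorphism of $\mathbb R^2$ that conjugates $\gamma$ to the translation $(x,z)\mapsto(x-1,z)$. Hence $M_h\cong S^1\times\mathbb R$, and $\pi$ is a covering map that is injective on every strip $(x_0-\frac12,x_0+\frac12)\times\mathbb R$. For $h(y)=y/2$ one can take $H_x(y)=2^{-x}y$ instead.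

Theorem~\ref{thm:C} needs counterexamples with prescribed leaf dimensions. Since they obey the same obstruction, we build them into the model now. Let $p,q\ge0$, $\mathbb T=\mathbb R/\mathbb Z$, and
\[
N=M_h\times\mathbb T^p\times\mathbb T^q,\qquad \widetilde N=\mathbb R^2\times\mathbb T^p\times\mathbb T^q\ni(x,y,t,v).
\]
We extend $\gamma$ and $\pi$ by the identity on the tori. Let $\mathcal F^{p,q}_{h,C}$ consist of the \emph{thick} leaves $\pi(\mathbb R\times J\times\mathbb T^p\times\mathbb T^q)$, for $J$ a component of $\mathbb R\setminus C$, and the \emph{thin} leaves $\pi(\mathbb R\times\{c\}\times\mathbb T^p\times\{v\})$, for $c\in C$ and $v\in\mathbb T^q$. Then $\mathcal F^{0,0}_{h,C}=\mathcal F_{h,C}$.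

\begin{lemma}\label{lem:model}
$\mathcal F^{p,q}_{h,C}$ is a Stefan singular foliation of $N$ with embedded leaves. Thick leaves are open. Thin leaves have dimension $p+1$, with tangent spaces spanned by $\partial_x,\partial_{t_1},\dots,\partial_{t_p}$.
\end{lemma}

\begin{proof}
For $J\in\mathcal J$ put $\hat J=\bigcup_{j\in\mathbb Z}h^j(J)$. The preimage under $\pi$ of a thick leaf is $\mathbb R\times\hat J\times\mathbb T^p\times\mathbb T^q$, and that of a thin leaf is $\mathbb R\times\hat J\times\mathbb T^p\times\{v\}$ with $J=\{c\}$. Since $h(C)=C$, the map $h$ permutes $\mathcal J$, so two sets $\hat J$ are equal or disjoint, and we have a partition. Each member is the image of a connected set. Thick leaves are open. For $c=0$ we have $\hat J=\{0\}$, and for $c\ne0$ the set $\hat J=\{h^j(c)\}$ is closed and discrete in $\mathbb R\setminus\{0\}$ by \eqref{eq:orbits}. In both cases the preimage of the thin leaf is an embedded submanifold of dimension $p+1$, and so is its image under the covering $\pi$.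

At a point of a thick leaf, any cube chart inside the leaf is a Stefan chart. At $\pi(x_0,y_0,t_0,v_0)$ with $y_0\in C$, take the cube of side $2\delta<1$ centered at $(x_0,y_0,t_0,v_0)$, on which $\pi$ is injective, with $(x,t)$ as coordinates in $U_1$ and $(y,v)$ as coordinates in $U_2$. A slice fixes $(y,v)$, and the preimages above show that it lies in one leaf.
\end{proof}

Vector fields on $N$ are the same as $\gamma$-invariant vector fields on $\widetilde N$, and we identify them. The differential of $\gamma$ multiplies $\partial_y$ by $h'(y)$ and fixes the other coordinate fields. So a field on $\widetilde N$ with $\partial_y$-component $b$ is invariant if and only if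
\begin{equation}\label{eq:inv}
b\circ\gamma=h'(y)\,b\quad\text{and all other components are $\gamma$-invariant functions.}
\end{equation}
In particular $dx,dt_1,\dots,dt_p$ are well-defined closed $1$-forms on $N$.

\subsection{One transverse generator}

Return to $p=q=0$. The preimage of $\mathcal F_{h,C}$ in $\mathbb R^2$ is a product, so the natural generators are $\partial_x$ and $g(y)\,\partial_y$, where $g\in C^\infty(\mathbb R)$ has zero set $C$. Call a vector field on an open subset of $\mathbb R^2$ \emph{of type $g$} if it is locally of the form $a\,\partial_x+\beta g\,\partial_y$ with $a,\beta$ smooth. Since $[\partial_x,g\,\partial_y]=0$, two fields $Z=a\,\partial_x+\beta g\,\partial_y$ and $Z'=a'\partial_x+\beta' g\,\partial_y$ have the bracket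
\[
[Z,Z']=(Za'-Z'a)\,\partial_x+(Z\beta'-Z'\beta)\,g\,\partial_y,
\]
which is again of type $g$.

\begin{example}\label{ex:local}
Let $R\subseteq\mathbb R^2$ be an open rectangle of width less than $1$ and $W=\pi(R)$. The module $\{f_1\partial_x+f_2g\,\partial_y:f_i\in C_c^\infty(R)\}$ is an AS foliation on $R\cong W$. Its values are $\mathbb R\,\partial_x$ where $y\in C$ and the whole tangent plane elsewhere. By Lemmas~\ref{lem:tangent} and~\ref{lem:model} it induces $\mathcal F_{h,C}|_W$. So $\mathcal F_{h,C}$ is induced near each of its points.
\end{example}

To obtain a module on all of $M_h$, the fields of type $g$ must be preserved by $\gamma$. We have $\gamma_*\partial_x=\partial_x$, and $\gamma_*(g\,\partial_y)$ has the value $g(y)h'(y)\,\partial_y$ at $(x-1,h(y))$. This has to be compared with $g(h(y))\,\partial_y$.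

\begin{lemma}\label{lem:Dg}
Suppose there are $g,u\in C^\infty(\mathbb R)$ with $g^{-1}(0)=C$, $u$ nowhere zero, and $g\circ h=ug$. Then $\mathcal F_{h,C}$ is induced.
\end{lemma}

\begin{proof}
The value of $\gamma_*(g\,\partial_y)$ at $(x-1,h(y))$ is $(h'/u)(y)\,g(h(y))\,\partial_y$, so $\gamma_*(g\,\partial_y)$ is $g\,\partial_y$ times a smooth nowhere vanishing function. Hence $\gamma$ and $\gamma^{-1}$ map fields of type $g$ to fields of type $g$. Let $\mathcal D$ be the set of $Z\in\mathfrak X_c(M_h)$ whose lift to $\mathbb R^2$ is of type $g$. It is an involutive $C^\infty(M_h)$-module. Let $R$ and $W=\pi(R)$ be as in Example~\ref{ex:local} and let $Y^1,Y^2\in\mathfrak X(W)$ be the images of $\partial_x$ and $g\,\partial_y$. We show that they generate $\mathcal D|_W=\{Z\in\mathcal D:\operatorname{supp}Z\subseteq W\}$. If $f_1,f_2\in C_c^\infty(W)$, the lift of $f_1Y^1+f_2Y^2$ is of type $g$ on $R$, hence on every $\gamma^j(R)$, and it vanishes near all other points; so $f_1Y^1+f_2Y^2\in\mathcal D|_W$. If $Z\in\mathcal D|_W$, a partition of unity on $R$ glues the local coefficients of its lift to $a,\beta\in C^\infty(R)$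 with $Z=aY^1+\beta Y^2$ on $W$, and multiplying by a cutoff equal to $1$ on $\operatorname{supp}Z$ makes the coefficients compactly supported. So $\mathcal D$ is an AS foliation with the values found in Example~\ref{ex:local}, and Lemma~\ref{lem:tangent} applies.
\end{proof}

Now we can see the obstruction. If $C\neq\{0\}$, then $C$ contains an orbit $c_j=h^j(c_0)$, $j\geq0$, of nonzero points tending strictly monotonically to $0$, and a smooth function that vanishes on $C$ must vanish to infinite order at $0$.

\begin{lemma}\label{lem:flat}
Let $u$ be smooth on $[-\varepsilon,\varepsilon]$ and vanish at the points of a strictly monotone sequence tending to $0$. Then for all $r\geq0$ we have $u^{(r)}(0)=0$ and $|u(y)|\le\frac1{r!}\sup|u^{(r)}|\cdot|y|^r$ on $[-\varepsilon,\varepsilon]$.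
\end{lemma}

\begin{proof}
By Rolle's theorem $u'$ vanishes between consecutive points of the sequence, so $u'$ satisfies the same hypothesis. By induction every $u^{(r)}$ does, and $u^{(r)}(0)=0$ by continuity. The estimate, on both sides of $0$, is Taylor's formula with Lagrange remainder.
\end{proof}

\begin{example}\label{ex:hand}
Let $h(y)=y/2$ and $C=\{0\}\cup\{2^j:j\in\mathbb Z\}$. We show that for no smooth $g$ with zero set $C$ does $\gamma$ preserve the fields of type $g$. Otherwise $\gamma_*(g\,\partial_y)=\beta g\,\partial_y$ near $(0,0)$ with $\beta$ smooth, that is,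
\[
\tfrac12\,g(y)=\beta(0,y/2)\,g(y/2)\qquad(|y|\le\delta)
\]
for some $\delta>0$. Let $B>0$ bound $|\beta(0,\cdot)|$ on $[-\delta/2,\delta/2]$ and put $\kappa=1/(2B)$. Then $|g(y/2)|\ge\kappa|g(y)|$ for $|y|\le\delta$. Take $y_0\notin C$ with $|y_0|\le\delta$, so that $g(y_0)\neq0$. Iterating, and using Lemma~\ref{lem:flat}, we find constants $B_r$ with
\[
\kappa^j|g(y_0)|\le|g(2^{-j}y_0)|\le B_r\,2^{-rj}|y_0|^r\qquad(j,r\ge0).
\]
For $r$ with $2^{-r}<\kappa$ this fails when $j$ is large. Invariance lets $g$ lose at most a fixed factor per turn around $S$, while flatness makes it decay faster than any geometric sequence along the orbit $2^{-j}y_0$.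

Infinite differentiability is what creates the conflict. For $r\ge1$, the function equal to $y^r\sin^2(\pi\log_2y)$ for $y>0$ and to $|y|^r$ for $y\le0$ has zero set $C$ and satisfies $g(y/2)=2^{-r}g(y)$. It is of class $C^{r-1}$, because its $i$-th derivative off $0$ is $|y|^{r-i}$ times a bounded function.
\end{example}

\section{The obstruction for an arbitrary module}\label{sec:obstruction}

An AS foliation $\mathcal D$ that induces $\mathcal F_{h,C}$ need not contain multiples of $\partial_x$ near $S$, and it need not have a single transverse generator. The proof below recovers the ingredients of Example~\ref{ex:hand} from the definition. A field $X\in\mathcal D$ with $dx(X)=1$ replaces $\partial_x$; the vector $\mathbf w$ of transverse components of finitely many generators replaces $g$; and involutivity gives a linear differential equation for $\mathbf w$ along $X$, which replaces invariance. Theorem~\ref{thm:A} is the case $p=q=0$ of the following proposition; in that case the variables $t$ and $v$ are absent.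

\begin{proposition}\label{prop:obs}
Let $h'(0)<1$, $C\neq\{0\}$, $C\neq\mathbb R$ and $p,q\ge0$. Then $\mathcal F^{p,q}_{h,C}$ is not induced by any AS foliation.
\end{proposition}

\begin{proof}
Suppose $\mathcal D$ induces $\mathcal F^{p,q}_{h,C}$. By Lemmas~\ref{lem:tangent} and~\ref{lem:model}, $\Delta$ is spanned by $\partial_x,\partial_{t_1},\dots,\partial_{t_p}$ at points with $y\in C$ and is the whole tangent space at points with $y\notin C$. Let $\Sigma=S\times\mathbb T^p\times\mathbb T^q$, which is compact, and let $Z_1,\dots,Z_m$ and $V\supseteq\Sigma$ be as in Lemma~\ref{lem:compact}. Put $\alpha_0=dx$ and $\alpha_\mu=dt_\mu$ for $1\le\mu\le p$.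

\medskip\noindent\emph{Step 1: splitting the generators.} The $Z_i$ mix the directions of the thin leaves, where nothing degenerates, with the transverse directions $\partial_y,\partial_{v_k}$. We separate the two. First we find $T_0,\dots,T_p\in\mathcal D$ with $\alpha_\mu(T_\nu)=\delta_{\mu\nu}$ near $\Sigma$. Let $z\in\Sigma$ and choose $X_0,\dots,X_p\in\mathcal D$ with values $\partial_x,\partial_{t_1},\dots,\partial_{t_p}$ at $z$. The matrix $a=(\alpha_\mu(X_\nu))$ is the identity at $z$, hence invertible on a neighborhood $U_z$, and the fields $T^z_\nu=\sum_\lambda(a^{-1})_{\lambda\nu}X_\lambda$ on $U_z$ satisfy $\alpha_\mu(T^z_\nu)=\delta_{\mu\nu}$. Cover $\Sigma$ by finitely many $U_z$ and choose $\rho_z\in C_c^\infty(U_z)$ with sum $1$ near $\Sigma$. Then $\rho_zT^z_\nu\in\mathcal D$, and $T_\nu=\sum_z\rho_zT^z_\nu$ has the required property. Shrink $V$ so that it holds on $V$, and put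
\[
X=T_0,\qquad W_i=Z_i-\sum_\mu\alpha_\mu(Z_i)\,T_\mu\in\mathcal D .
\]
On $V$ we have $\alpha_\mu(X)=\delta_{\mu0}$ and $\alpha_\mu(W_i)=0$, so on $\pi^{-1}(V)$
\[
X=\partial_x+b\,\partial_y+\sum_{k=1}^q\beta_k\,\partial_{v_k},\qquad W_i=w_i\,\partial_y+\sum_{k=1}^q\omega_{ik}\,\partial_{v_k}.
\]
If $Z\in\mathcal D$ and $Z=\sum_if_iZ_i$ on $V$, then $Z$ is $\sum_if_iW_i$ plus a combination of the $T_\mu$, and applying $\alpha_\mu$ identifies the coefficients:
\begin{equation}\label{eq:decomp}
Z=\sum_\mu\alpha_\mu(Z)\,T_\mu+\sum_if_iW_i\qquad\text{on }V.
\end{equation}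
Let $\mathbf w$ be the vector-valued function on $\pi^{-1}(V)$ whose entries are all $w_i$ and $\omega_{ik}$.

\medskip\noindent\emph{Step 2: the differential equation.} By involutivity $[X,W_i]\in\mathcal D$. Since $\alpha_\mu$ is closed, $\alpha_\mu([X,W_i])=X(\alpha_\mu(W_i))-W_i(\alpha_\mu(X))=0$ on $V$. So \eqref{eq:decomp} gives $[X,W_i]=\sum_lc_{il}W_l$ on $V$ with $c_{il}\in C^\infty(N)$. The $\partial_y$-component of $[X,W_i]$ is $X(w_i)-W_i(b)$ and its $\partial_{v_k}$-component is $X(\omega_{ik})-W_i(\beta_k)$. Comparing components,
\begin{align*}
X(w_i)&=w_i\,\partial_yb+\sum_{k'}\omega_{ik'}\,\partial_{v_{k'}}b+\sum_lc_{il}\,w_l,\\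
X(\omega_{ik})&=w_i\,\partial_y\beta_k+\sum_{k'}\omega_{ik'}\,\partial_{v_{k'}}\beta_k+\sum_lc_{il}\,\omega_{lk}.
\end{align*}
Thus $X(\mathbf w)=A\mathbf w$ on $\pi^{-1}(V)$ for a smooth matrix-valued function $A$.

\medskip\noindent\emph{Step 3: constants.} Fix $\lambda\in(h'(0),1)$. The open set $\pi^{-1}(V)$ contains the compact set $[0,1]\times\{0\}\times\mathbb T^p\times\mathbb T^q$, so there is $\varepsilon>0$ with
\[
R=[0,1]\times[-\varepsilon,\varepsilon]\times\mathbb T^p\times\mathbb T^q\subseteq\pi^{-1}(V),\qquad h'\le\lambda\ \text{ on }[-\varepsilon,\varepsilon].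
\]
Let $K$ bound the operator norm of $A$ on $R$ and let $m_0=\min_{[-\varepsilon,\varepsilon]}h'\in(0,1)$. At points with $y\in C$ the elements of $\mathcal D$ have no $\partial_y$- or $\partial_{v_k}$-components, so $b$ and $\mathbf w$ vanish there. Since $C\neq\{0\}$, Lemma~\ref{lem:flat} applies to $b$ and to each entry of $\mathbf w$ as functions of $y$, for fixed $(x,t,v)$. All $y$-derivatives are bounded on $R$, so there are constants $B_r$ with
\begin{equation}\label{eq:flat}
|b|\le B_r|y|^r,\qquad|\mathbf w|\le B_r|y|^r\qquad\text{on }R,\quad r\ge0 .
\end{equation}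
Choose $\delta>0$ with $2\delta\le\varepsilon$, $e^{2B_2\delta}<2$ and $\theta:=\lambda e^{2B_2\delta}<1$.

\medskip\noindent\emph{Step 4: the return map.} We follow $X$ once around $S$. Its flow is not that of $\partial_x$, but $b$ vanishes to second order, so the flow barely moves $y$ and the contraction $h$ dominates. Let $E=\{0\}\times[-\delta,\delta]\times\mathbb T^p\times\mathbb T^q$. The field $X$ has compact support in $N$, so it and its lift to $\widetilde N$ are complete. Let $\sigma(s)=(x(s),y(s),t(s),v(s))$ be the integral curve of the lift with $\sigma(0)=z\in E$. We claim that for $s\in[0,1]$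
\begin{equation}\label{eq:curve}
\sigma(s)\in R,\qquad x(s)=s,\qquad|y(s)|\le e^{2B_2\delta}|y(0)|.
\end{equation}
Let $s^*$ be the supremum of all $s\in[0,1]$ such that $\sigma([0,s])\subseteq\pi^{-1}(V)$ and $|y|\le2\delta$ on $[0,s]$. On $[0,s^*)$ we have $x'=1$, so $\sigma$ lies in $R$, and $(y^2)'=2yb\le2B_2|y|^3\le4B_2\delta\,y^2$, so that $e^{-4B_2\delta s}y^2$ is nonincreasing. Hence \eqref{eq:curve} holds on $[0,s^*)$ and, by continuity, at $s^*$. There $\sigma(s^*)\in\pi^{-1}(V)$ and $|y(s^*)|<2\delta$. These are open conditions, so $s^*=1$.

Define $P(z)=\gamma(\sigma(1))=(0,h(y(1)),t(1),v(1))$. By the mean value theorem $|h(y(1))|\le\lambda|y(1)|$, so the $y$-coordinate of $P(z)$ has absolute value at most $\theta|y(0)|$, and $P$ maps $E$ to $E$. Along $\sigma$,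
\[
\frac{d}{ds}|\mathbf w|^2=2\langle\mathbf w,A\mathbf w\rangle\ge-2K|\mathbf w|^2 ,
\]
so $e^{2Ks}|\mathbf w(\sigma(s))|^2$ is nondecreasing and $|\mathbf w(\sigma(1))|\ge e^{-K}|\mathbf w(z)|$. By \eqref{eq:inv}, applying $\gamma$ multiplies $w_i$ by $h'(y(1))\ge m_0$ and leaves $\omega_{ik}$ unchanged. Therefore
\begin{equation}\label{eq:lower}
|\mathbf w(P(z))|\ge\kappa\,|\mathbf w(z)|\qquad(z\in E),\qquad\kappa=m_0e^{-K}>0 .
\end{equation}

\medskip\noindent\emph{Step 5: comparing the rates.} The set $\mathbb R\setminus C$ is nonempty and $h$-invariant and does not contain $0$, so by \eqref{eq:orbits} it contains some $y_0$ with $0<|y_0|\le\delta$. Take $z_0\in E$ with $y$-coordinate $y_0$. At $\pi(z_0)$ the space $\Delta$ has dimension $p+q+2$, and by \eqref{eq:decomp} it is spanned by the $p+1$ vectors $T_\mu$ and the $W_i$. So some $W_i$ is nonzero there, that is, $\mathbf w(z_0)\ne0$. The $y$-coordinate of $P^j(z_0)$ has absolute value at most $\theta^j|y_0|$, so \eqref{eq:lower} and \eqref{eq:flat} give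
\[
\kappa^j|\mathbf w(z_0)|\le|\mathbf w(P^j(z_0))|\le B_r\,\theta^{rj}|y_0|^r\qquad(j,r\ge0).
\]
Since $\theta<1$, there is $r$ with $\theta^r<\kappa$. Dividing by $\kappa^j$ and letting $j\to\infty$ gives $\mathbf w(z_0)=0$, a contradiction.
\end{proof}

The hypothesis $h'(0)<1$ gives the geometric rate $\theta<1$; $C\ne\{0\}$ gives the flatness \eqref{eq:flat}; $C\neq\mathbb R$ gives the starting point $z_0$. Compactness of $\Sigma$ gives finitely many generators and uniform constants, which is why the extra factors are tori.

\begin{remark}\label{rem:both}
Both conditions on $\mathcal D$ are needed. Without finite generation, the compactly supported fields on $M_h$ tangent to all leaves form an involutive module that contains cutoff multiples of the generators in Example~\ref{ex:local}, so $\Delta_x=T_xL_x$. Without involutivity, let $h(y)=y/2$ and let $F\in C^\infty(M_h)$ have the closed set $\pi(\mathbb R\times C)$ as its zero set. The fields $\partial_x$ and $2^x\partial_y$ satisfy \eqref{eq:inv}, and $\partial_x$ and $F\,2^x\partial_y$ generate a module on $M_h$ with $\Delta_x=T_xL_x$. If $C\neq\{0\}$ and $C\neq\mathbb R$,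 this module is not involutive, by Lemma~\ref{lem:tangent} and Theorem~\ref{thm:A}.
\end{remark}

\section{Contractions tangent to the identity}\label{sec:tangent}

We prove Theorem~\ref{thm:B}. Since $0<h'(0)\le1$, the ``only if'' part is Theorem~\ref{thm:A}. For the converse we find $g$ and $u$ as in Lemma~\ref{lem:Dg}. If $C=\mathbb R$, take $g=0$ and $u=1$. If $C=\{0\}$, take $g(y)=y$ and $u(y)=\int_0^1h'(sy)\,ds$, which is smooth and positive and satisfies $h(y)=u(y)\,y$. The remaining case is the following lemma, with $u=e^{-1}$.

\begin{lemma}\label{lem:g}
If $h'(0)=1$, there is $g\in C^\infty(\mathbb R)$ with $g\ge0$, $g^{-1}(0)=C$ and $g\circ h=e^{-1}g$.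
\end{lemma}

The equation $g\circ h=e^{-1}g$ is easy to solve on $\mathbb R\setminus\{0\}$ for any $h$; the point is smoothness at $0$. The function $g$ loses the factor $e^{-1}$ at each step of an orbit, and its $r$-th derivative loses roughly $e^{-1}h'(0)^{-r}$. This is less than $1$ for all $r$ exactly when $h'(0)=1$.

\begin{proof}
Let $I^+=[h(1),1]$ and $I^-=[-1,h(-1)]$. Every orbit of a point $y\ne0$ meets $I^+\cup I^-$: for $y>0$, if $j$ is the least integer with $h^j(y)\le1$, which exists by \eqref{eq:orbits}, then $h^{j-1}(y)>1$ and so $h^j(y)>h(1)$; for $y<0$ use the least $j$ with $h^j(y)\ge-1$. Let $\psi=\chi\phi$, where $\phi\ge0$ is smooth on $\mathbb R$ with zero set $C$, and $0\le\chi\in C_c^\infty(\mathbb R\setminus\{0\})$ is positive on $I^+\cup I^-$. Define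
\[
g(y)=\sum_{j\in\mathbb Z}e^{-j}\,\psi(h^{-j}(y))\quad(y\neq0),\qquad g(0)=0 .
\]
The sum is locally finite on $\mathbb R\setminus\{0\}$. Indeed, if $0<a\le y\le a'$, then $h^{-j}(a)\le h^{-j}(y)\le h^{-j}(a')$, and by \eqref{eq:orbits} this interval misses $\operatorname{supp}\psi$ for all large $|j|$; the same holds for negative intervals. So $g\geq0$ is smooth off $0$, and shifting the index gives $g\circ h=e^{-1}g$. If $y\in C$, all terms vanish because $C$ is invariant. If $y\notin C$, some $h^{-j}(y)$ lies in $(I^+\cup I^-)\setminus C$, where $\psi>0$. So $g^{-1}(0)=C$.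

It remains to show that $g^{(r)}(y)\to0$ as $y\to0$ for each $r\ge0$. Then $g$ is continuous, and by the mean value theorem and induction on $r$ each $g^{(r)}$, extended by $0$, is differentiable at $0$ with derivative $0$; so $g$ is smooth. Let $I$ be $I^+$ or $I^-$, let $I_j=h^j(I)$ and $m_r(j)=\sup_{I_j}|g^{(r)}|$ for $j\ge0$. The intervals $I_j$ cover $(0,1]$ or $[-1,0)$ respectively, and a point close to $0$ lies only in $I_j$ with $j$ large. So it suffices to show that $m_r(j)\to0$ as $j\to\infty$.

Let $\eta=h^{-1}$. Then $g=e^{-1}\,g\circ\eta$ and $\eta(I_{j+1})=I_j$. Differentiating $r$ times,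
\[
g^{(r)}=e^{-1}\Big((g^{(r)}\circ\eta)\,(\eta')^r+\sum_{i<r}(g^{(i)}\circ\eta)\,P_{r,i}\Big),
\]
where the $P_{r,i}$ are polynomials in the derivatives of $\eta$; differentiating this formula once more gives the formula for $r+1$. The $P_{r,i}$ are bounded on $[-1,1]$, so there is a constant $B_r$ with
\[
m_r(j+1)\le e^{-1}\big(\sup\nolimits_{I_{j+1}}\eta'\big)^r\,m_r(j)+\epsilon_j,\qquad\epsilon_j=B_r\sum_{i<r}m_i(j).
\]
We argue by induction on $r$; by the induction hypothesis $\epsilon_j\to0$, and for $r=0$ the sum is empty. Since $\eta'(0)=1$, the intervals $I_j$ shrink to $0$, and $e^{-1}<\frac12$, there is $j_0$ with $m_r(j+1)\le\frac12m_r(j)+\epsilon_j$ for $j\ge j_0$. Iterating from any $j_1\ge j_0$ gives $m_r(j_1+s)\le2^{-s}m_r(j_1)+2\sup_{j\ge j_1}\epsilon_j$. Letting $s\to\infty$ and then $j_1\to\infty$ gives $m_r(j)\to0$.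
\end{proof}

This completes the proof of Theorem~\ref{thm:B}.

\begin{remark}\label{rem:top}
Being induced is not a topological property. Let $h_0(y)=y/2$ and $h_1(y)=y-\frac{y^3}{4(1+y^2)}$. Then $h_1'=1-\frac{3y^2+y^4}{4(1+y^2)^2}\ge\frac14$, $h_1'(0)=1$, and $|h_1(y)|<|y|$ for $y\neq0$. Let $\phi$ map $[\frac12,1]$ onto $[h_1(1),1]$ and $[-1,-\frac12]$ onto $[-1,h_1(-1)]$ by increasing affine maps, extend it by $\phi\circ h_0^j=h_1^j\circ\phi$, and put $\phi(0)=0$. By \eqref{eq:orbits}, $\phi$ is an increasing bijection of $\mathbb R$, hence a homeomorphism. The map $(x,y)\mapsto(x,\phi(y))$ descends to a homeomorphism $M_{h_0}\to M_{h_1}$ that carries $\mathcal F_{h_0,C}$ to $\mathcal F_{h_1,\phi(C)}$. For $C=\{0\}\cup\{2^j:j\in\mathbb Z\}$ the second foliation is induced and the first is not.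
\end{remark}

\section{Leaf dimensions}\label{sec:dims}

\subsection{Slices are tangent to leaves}

Definition~\ref{def:stefan} says that a slice is contained in a leaf as a set. Since a leaf is only immersed, it takes an argument to see that the slice is tangent to it.

\begin{lemma}\label{lem:slices}
Let $\varphi\colon U\to U_1\times U_2$ be a Stefan chart about $x$, let $k=\dim L_x$, and for $z\in U$ let $S_z$ be the tangent space at $z$ of the slice through $z$. Then $S_z\subseteq T_zL_z$. In particular $\dim L_z\ge k$ on $U$, and the first $k$ coordinate fields of $\varphi$ are tangent to all leaves and span $T_xL_x$ at $x$.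
\end{lemma}

\begin{proof}
Let $L=L_z$, $l=\dim L$, and let $f\colon L\cap U\to U_2$ be the restriction of $\mathrm{pr}_2\circ\varphi$, a smooth map on an open subset of $L$ with values in $\ell_L$. Then $\ker df_z=T_zL\cap S_z$. Let $\rho=\operatorname{rank}df_z$. We claim $k+\rho\le l$. This gives $\dim(T_zL\cap S_z)=l-\rho\ge k=\dim S_z$, and hence the lemma.

Choose a $\rho$-dimensional submanifold of $L\cap U$ through $z$ whose tangent space at $z$ is complementary to $\ker df_z$. After shrinking it, $f$ embeds it onto an embedded $\rho$-dimensional submanifold $G$ of $U_2$ with $G\subseteq\ell_L$. Then $P=\varphi^{-1}(U_1\times G)$ is an embedded submanifold of $M$ of dimension $k+\rho$ through $z$, and $P\subseteq L$ as sets by the chart condition. Let $\psi=(\psi_1,\psi_2)\colon\Omega\to\mathbb R^{k+\rho}\times\mathbb R^{n-k-\rho}$ be a chart about $z$ with $P\cap\Omega=\{\psi_2=0\}$. The smooth map $\psi_1\colon L\cap\Omega\to\mathbb R^{k+\rho}$ is defined on a second countable $l$-manifold, and its image contains the nonempty open set $\psi_1(P\cap\Omega)$. By Sard's theorem $l\ge k+\rho$.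
\end{proof}

\subsection{One positive dimension}

\begin{proposition}\label{prop:one}
Let $k\ge1$. Every Stefan singular foliation $\mathcal F$ of $M$ whose leaves have dimension $0$ or $k$ is induced.
\end{proposition}

\begin{proof}
Let $O=\{z:\dim L_z=k\}$. If $O=\emptyset$, take $\mathcal D=0$; so let $O\neq\emptyset$. In a Stefan chart $U$ about a point of $O$, Lemma~\ref{lem:slices} gives $\dim L_z=k$ and $T_zL_z=S_z$ for all $z\in U$. So $O$ is open, and $E_z=T_zL_z$ is a smooth subbundle of $TO$ of rank $k$. It is locally spanned by coordinate fields and therefore involutive.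

The compactly supported sections of $E$ are not finitely generated near a boundary point $x$ of $O$: finitely many generators would all vanish on one neighborhood of $x$, while that neighborhood contains supports of nonzero sections. We need finitely many fields that span $E$ on all of $O$ and, together with their structure functions, extend smoothly by $0$.

By Whitney's theorem, embed $O$ in some $\mathbb R^m$, with standard basis $e_1,\dots,e_m$ and inner product $\langle\,,\rangle$. Let $Z_i(z)$ be the orthogonal projection of $e_i$ onto $E_z\subseteq T_zO\subseteq\mathbb R^m$; it is a smooth section of $E$. Projecting the identity $Y=\sum_i\langle Y,e_i\rangle e_i$ onto $E$ shows that every section $Y$ of $E$ equals $\sum_i\langle Y,e_i\rangle Z_i$. So the $Z_i$ span $E$ at each point, and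
\[
[Z_i,Z_j]=\sum_lc_{ij}^l\,Z_l,\qquad c^l_{ij}=\langle[Z_i,Z_j],e_l\rangle\in C^\infty(O).
\]

Next we choose a damping factor $f$. Let $K_1,K_2,\dots$ be compact sets, each inside a chart of $M$, whose interiors cover $M$. For a smooth function or vector field $u$ on $M$, let $p_s(u)$ be the largest supremum, over $K_1,\dots,K_s$, of a partial derivative of order at most $s$ of a component of $u$ in the corresponding chart. Then $p_1\le p_2\le\cdots$, and a series $\sum_\nu u_\nu$ with $p_\nu(u_\nu)\le2^{-\nu}$ converges locally uniformly with all derivatives, because $p_s(u_\nu)\le2^{-\nu}$ for $\nu\ge s$; its sum is smooth. Let $(\rho_\nu)_{\nu\ge1}$ be a locally finite partition of unity on $O$ with compact supports. For each $\nu$, the finitely many objects $\rho_\nu$, $\rho_\nu Z_i$, $\rho_\nu c^l_{ij}$, $Z_i(\rho_\nu)$ are smooth on $M$ when extended by $0$. Choose $\varepsilon_\nu>0$ such that $\varepsilon_\nu p_\nu(u)\le2^{-\nu}$ for each of them, and let $f=\sum_\nu\varepsilon_\nu\rho_\nu$, which is positive on $O$. On $O$ the sums are locally finite, so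
\[
fZ_i=\sum_\nu\varepsilon_\nu\rho_\nu Z_i,\qquad fc^l_{ij}=\sum_\nu\varepsilon_\nu\rho_\nu c^l_{ij},\qquad Z_i(f)=\sum_\nu\varepsilon_\nu Z_i(\rho_\nu).
\]
The right-hand sides are smooth on $M$ and vanish off $O$. So the extensions by $0$ of $A_i=fZ_i$, $fc^l_{ij}$ and $Z_i(f)$ are smooth on $M$. On $O$ we have $[fZ_i,fZ_j]=f^2[Z_i,Z_j]+fZ_i(f)Z_j-fZ_j(f)Z_i$, that is,
\[
[A_i,A_j]=\sum_l(fc_{ij}^l)\,A_l+Z_i(f)\,A_j-Z_j(f)\,A_i .
\]
This also holds off $O$: the right side vanishes with the $A_l$, and the bracket of two fields that vanish at a point vanishes at that point. Let $\mathcal D=\{\sum_i\phi_iA_i:\phi_i\in C_c^\infty(M)\}$. It is generated by the $A_i$ over $U=M$, and it is involutive because $[\phi A_i,\phi' A_j]=\phi\phi'[A_i,A_j]+\phi A_i(\phi')A_j-\phi' A_j(\phi)A_i$. Its values are $E_z$ on $O$, where $f>0$, and $0$ off $O$. By Lemma~\ref{lem:tangent}, $\mathcal D$ induces $\mathcal F$.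
\end{proof}

The proof works because the leaves outside $O$ are points, so every field can be damped near them. If the small leaves have positive dimension, the module must contain fields that do not vanish along them, and the flows of these fields transport the damped fields as in Section~\ref{sec:obstruction}.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
If $A$ contains at most one positive integer, then $A\subseteq\{0,k\}$ for some $k\ge1$ and Proposition~\ref{prop:one} applies. Otherwise let $1\le k<l\le n$ with $k,l\in A$. Put $p=k-1$, $q=l-k-1$, $h(y)=y/2$, $C=\{0\}\cup\{2^j:j\in\mathbb Z\}$, and $\mathcal G=\mathcal F^{p,q}_{h,C}$. By Lemma~\ref{lem:model}, $\mathcal G$ is a Stefan singular foliation of the manifold $N$ of dimension $p+q+2=l$, with leaves of dimensions $p+1=k$ and $l$. With $Q=\mathbb T^{n-l}$, Lemma~\ref{lem:sub}(b) shows that $\mathcal G^Q$ is a Stefan singular foliation of the $n$-manifold $N\times Q$, with leaf dimensions $k$ and $l$. If it were induced, so would be $\mathcal G$, contrary to Proposition~\ref{prop:obs}.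
\end{proof}

\section{Arbitrary manifolds and germs}\label{sec:germs}

Since the condition of Definition~\ref{def:stefan} is empty at leaves that are points, a foliation of an open subset can be extended to $M$ by points. We use this to place copies of the counterexample arbitrarily close to a given point.

\begin{proof}[Proof of Theorem~\ref{thm:D}]
If $n\le1$, all leaf dimensions are $0$ or $1$ and Proposition~\ref{prop:one} applies. Let $n\ge2$ and $p\in M$. Let $h(y)=y/2$, $C=\{0\}\cup\{2^i:i\in\mathbb Z\}$, $Q=\mathbb R^{n-2}$ and $\mathcal G=(\mathcal F_{h,C})^Q$. By Lemma~\ref{lem:sub}(b) and Theorem~\ref{thm:A}, $\mathcal G$ is a Stefan singular foliation of $M_h\times Q$ that is not induced. The manifold $M_h\times Q\cong S^1\times\mathbb R\times\mathbb R^{n-2}$ is diffeomorphic to the product of an open annulus in $\mathbb R^2$ with an open cube in $\mathbb R^{n-2}$, and after scaling and translation this product fits into any open ball of $\mathbb R^n$.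

Take a chart about $p$ that sends $p$ to $0$ and whose image contains the unit ball. For $j\ge1$ let $B_j$ be the open ball with center $2^{-j}e_1$ and radius $2^{-j-2}$. Points of $B_j$ have norm between $\frac34 2^{-j}$ and $\frac54 2^{-j}$, and $\frac54 2^{-j-1}<\frac34 2^{-j}$. So the $B_j$ are pairwise disjoint, do not contain $p$, and every neighborhood of $p$ contains $B_j$ for large $j$. Choose open sets $U_j\subseteq B_j$ with diffeomorphisms $U_j\cong M_h\times Q$, and let $\mathcal G_j$ be the foliation of $U_j$ corresponding to $\mathcal G$. Let $\mathcal F$ consist of the leaves of all $\mathcal G_j$ and of the single points of $M\setminus\bigcup_jU_j$. This is a partition into connected embedded submanifolds. About a point of $U_j$, a Stefan chart of $\mathcal G_j$ is a Stefan chart of $\mathcal F$, since the other leaves do not meet it. At a point outside $\bigcup_jU_j$ the leaf has dimension $0$ and every cube chart is a Stefan chart. So $\mathcal F$ is a Stefan singular foliation of $M$.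

Let $W$ be an open neighborhood of $p$ and choose $j$ with $U_j\subseteq W$. The leaves of $\mathcal G_j$ are connected and contained in $W$, so they are members of $\mathcal F|_W$, and $(\mathcal F|_W)|_{U_j}=\mathcal G_j$. If $\mathcal F|_W$ were induced, $\mathcal G_j$ would be induced by Lemma~\ref{lem:sub}(a), which is false. For $W=M$ this shows that $\mathcal F$ itself is not induced.
\end{proof}

\begin{thebibliography}{1}
\bibitem{Miyamoto} David Miyamoto, \emph{Singular foliations through diffeology}, arXiv:2303.07494 (2023).
\end{thebibliography}
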